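\title{Every admissible index sequence of remotest projections is realized by one family of planes}

\begin{abstract}
Given closed subspaces $L_1,\dots,L_K$ of a real Hilbert space, the remotest projections of a point are obtained by projecting, at every step, onto the subspace that is farthest from the current point. The sequence of chosen indices never contains the same index twice in a row. We prove that this is the only restriction: for every $K\ge3$ there are $K$ two-dimensional subspaces of $\mathbb{R}^{2K}$ with trivial intersection such that every sequence without immediate repetitions is the index sequence of some starting point, with a unique remotest subspace at every step. For $K=3$ such a triple of planes exists in $\mathbb{R}^4$, and no triple of subspaces with this property exists in dimension at most $3$. The planes are built so that the projections act on directions as an expanding map with full branches.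
\end{abstract}

\section{The question and the results}\label{sec:intro}

Let $X$ be a real Hilbert space with norm $|\cdot|$, let $L_1,\dots,L_K$ ($K\ge2$) be closed subspaces of $X$, and let $P_k$ be the orthogonal projection onto $L_k$. The distance from $x$ to $L_k$ is $|x-P_kx|$, and
\begin{equation}\label{eq:pyth}
|x-P_kx|^2=|x|^2-|P_kx|^2 .
\end{equation}
The \emph{remotest projections} of a point $x_0\in X$ are the points $x_{n+1}=P_{i(n)}x_n$, $n\ge0$, where $i(n)$ is an index for which the distance from $x_n$ to $L_{i(n)}$ is maximal. By \eqref{eq:pyth} the rule is greedy: among $P_1x_n,\dots,P_Kx_n$ it selects the point of smallest norm. We want the indices to be determined by $x_0$, so we exclude ties.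

\begin{definition}
A point $x_0\in X$ \emph{realizes} a sequence $(i(n))_{n\ge0}$ in $\{1,\dots,K\}$ if the points $x_{n+1}=P_{i(n)}x_n$ satisfy $|x_n-P_{i(n)}x_n|>|x_n-P_kx_n|$ for all $n\ge0$ and all $k\ne i(n)$. In this case we call $i(n)$ the \emph{unique remotest index} at $x_n$.
\end{definition}

No $x_n$ in a realization is $0$, since at $0$ all distances tie. One restriction on the indices is immediate. The point $x_{n+1}$ lies in $L_{i(n)}$, so its distance to $L_{i(n)}$ is $0$, and $0$ does not exceed the other distances. Hence a realized sequence is \emph{admissible}, by which we mean that $i(n)\ne i(n+1)$ for all $n\ge 0$. The following question, posed in \cite{BK}, asks whether this is the only restriction.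

\medskip
\noindent\textbf{Question.} Let $H$ be an infinite-dimensional real Hilbert space and let $(i(n))_{n\ge0}$ be an admissible sequence in $\{1,2,3\}$. Do there exist closed subspaces $L_1,L_2,L_3$ of $H$ with $L_1\cap L_2\cap L_3=\{0\}$ and a point $x_0\in H$, all allowed to depend on the sequence, such that $x_0$ realizes $(i(n))_{n\ge0}$?
\medskip

The condition on the intersection is a normalization. If $L=\bigcap_kL_k$, $L_k'=L_k\cap L^\perp$ and $x'=x-P_Lx$, then $P_k=P_L+P_k'$, so $x-P_kx=x'-P_k'x'$ and $(P_kx)'=P_k'x'$: the component in $L$ is carried along and influences nothing.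

For two subspaces there is nothing to ask: the admissible sequences are $1,2,1,2,\dots$ and $2,1,2,1,\dots$, and for two lines in the plane that are neither equal nor orthogonal they are realized by nonzero points of $L_2$ and of $L_1$. With three subspaces every step after the first is a choice between two indices, and the single point $x_0$ has to carry all these choices in advance. Lines cannot do this, for a reason that we use repeatedly.

\begin{remark}[Scaling]\label{rem:scaling}
For $c\ne0$ the distances from $cx$ to the $L_k$ are $|c|$ times those from $x$. So all nonzero points of a line through the origin have the same unique remotest index, if one of them has one.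
\end{remark}

If $L_1$ is a line, the index that follows $1$ is therefore always the same, and no sequence beginning with $1,2,1,3$ is realized. One might guess from this that each new choice costs a new dimension, so that infinite-dimensional subspaces tailored to the sequence are needed. A count of parameters suggests otherwise. If $L_k$ is a plane, then by Remark~\ref{rem:scaling} the future of a point of $L_k$ depends on one angle, and one real number can store an infinite sequence of binary choices, provided the dynamics reads them off one at a time, as the doubling map reads off binary digits. This second guess is the right one, and the planes need not even depend on the sequence.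

\begin{definition}
A family $L_1,\dots,L_K$ of closed subspaces of $X$ with $\bigcap_kL_k=\{0\}$ is \emph{universal} if every admissible sequence in $\{1,\dots,K\}$ is realized by some point of $X$.
\end{definition}

\begin{theorem}\label{thm:A}
For every $K\ge3$ there is a universal family of $K$ two-dimensional subspaces of $\mathbb{R}^{2K}$.
\end{theorem}

\begin{corollary}\label{cor:answer}
The answer to the Question is yes. One triple of two-dimensional subspaces of $H$ with trivial intersection realizes all admissible sequences, and only $x_0$ varies. A sequence in $\{1,2,3\}$ is realizable in $H$ if and only if it is admissible.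
\end{corollary}

\begin{proof}
Take the triple of Theorem~\ref{thm:A} with $K=3$ and embed $\mathbb{R}^6$ isometrically in $H$. For $x\in\mathbb{R}^6$ the nearest point of $L_k\subset\mathbb{R}^6$ is the same whether the ambient space is $\mathbb{R}^6$ or $H$, so realizations in $\mathbb{R}^6$ are realizations in $H$. Necessity of admissibility was shown above.
\end{proof}

For three subspaces the smallest dimension of a space containing a universal triple is exactly $4$.

\begin{theorem}\label{thm:B}
\textup{(a)} There is a universal triple of two-dimensional subspaces of $\mathbb{R}^4$.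
\textup{(b)} No triple of subspaces of a real Hilbert space of dimension at most $3$ is universal.
\end{theorem}

Section~\ref{sec:gram} turns the construction of planes into the choice of $2\times2$ matrices. Section~\ref{sec:model} works out one such choice for $K=3$ by hand, and Section~\ref{sec:itin} isolates the two properties that make it work. Theorem~\ref{thm:A} is proved in Section~\ref{sec:K}, and the two parts of Theorem~\ref{thm:B} in Sections~\ref{sec:four} and~\ref{sec:three}. Throughout, $u(\theta)=(\cos\theta,\sin\theta)^T$, and $e_1,e_2$ is the standard basis of $\mathbb{R}^2$.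

\section{Planes with prescribed mutual projections}\label{sec:gram}

After the first step the iterates lie in $L_1\cup\dots\cup L_K$, so only the maps $P_k|_{L_l}$ matter. If the $L_k$ are planes in $\mathbb{R}^d$, choose isometries $\iota_k$ of $\mathbb{R}^2$ onto $L_k$, viewed as $d\times2$ matrices with $\iota_k^T\iota_k=I$. For such a matrix, $\iota_k\iota_k^T$ is symmetric, idempotent and has range $L_k$, so $P_k=\iota_k\iota_k^T$. In these coordinates $P_k|_{L_l}$ is the $2\times2$ matrix $\iota_k^T\iota_l$, and the matrix for the pair $(l,k)$ is the transpose of the matrix for $(k,l)$. The next lemma says that, up to a common scalar factor, this symmetry is the only constraint.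

Let $K\ge 3$. For $k\ne l$ in $\{1,\dots,K\}$ let $A_{kl}$ be a real $2\times2$ matrix, with $A_{lk}=A_{kl}^T$. Let $T$ be the symmetric $2K\times2K$ matrix with blocks $T_{kl}=A_{kl}$ for $k\ne l$ and $T_{kk}=0$.

\begin{lemma}\label{lem:gram}
Let $\varepsilon\in\mathbb{R}$ be such that $\Gamma=I+\varepsilon T$ is positive semidefinite, and let $d=\operatorname{rank}\Gamma$. Then there are two-dimensional subspaces $L_1,\dots,L_K$ of $\mathbb{R}^d$ and isometries $\iota_k$ of $\mathbb{R}^2$ onto $L_k$ such that
\begin{equation}\label{eq:proj}
P_k\,\iota_lv=\varepsilon\,\iota_kA_{kl}v\qquad(k\ne l,\ v\in\mathbb{R}^2).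
\end{equation}
If $\Gamma$ is positive definite, then $d=2K$ and $L_k\cap L_l=\{0\}$ for $k\ne l$.
\end{lemma}

\begin{proof}
We look for $2K$ vectors, two for each plane, whose Gram matrix is $\Gamma$; the columns of a square root of $\Gamma$ serve. Let $\Gamma^{1/2}$ be the symmetric positive semidefinite square root of $\Gamma$. It has rank $d$, and we identify its range isometrically with $\mathbb{R}^d$. Let $E_k:\mathbb{R}^2\to(\mathbb{R}^2)^K$ be the inclusion of the $k$-th block, and put $\iota_k=\Gamma^{1/2}E_k$ and $L_k=\iota_k(\mathbb{R}^2)$. Then $\iota_k^T\iota_l=E_k^T\Gamma E_l$ is the $(k,l)$ block of $\Gamma$, which is $I$ for $k=l$ and $\varepsilon A_{kl}$ for $k\ne l$. So $\iota_k$ is an isometry, $P_k=\iota_k\iota_k^T$, and $P_k\iota_l=\iota_k(\iota_k^T\iota_l)=\varepsilon\iota_kA_{kl}$. If $\Gamma$ is positive definite, then $\Gamma^{1/2}$ is injective, so $\iota_kv=\iota_lw$ gives $E_kv=E_lw$, and $v=w=0$ for $k\ne l$.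
\end{proof}

The matrix $\Gamma$ is positive definite as soon as $|\varepsilon|\,\|T\|<1$, so every symmetric choice of the $A_{kl}$ comes from some family of planes with $\varepsilon\neq0$. The value of $\varepsilon\ne0$ does not affect the indices. By \eqref{eq:pyth} and \eqref{eq:proj},
\begin{equation}\label{eq:dist}
|x-P_kx|^2=|v|^2-\varepsilon^2|A_{kl}v|^2\qquad(x=\iota_lv,\ k\ne l),
\end{equation}
so among the $k\ne l$ the farthest subspace is the one with the smallest $|A_{kl}v|$, and the direction of the next iterate in $L_k$ is that of $A_{kl}v$.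

Formula \eqref{eq:dist} contains the idea of the construction. The index $k$ tends to be chosen when $v$ is near the direction that $A_{kl}$ contracts most, and near that direction a matrix spreads directions apart. Indeed, for $0<a<1$ and $|\tau|<\frac\pi2$,
\begin{equation}\label{eq:diag}
\begin{pmatrix}a&0\\0&1\end{pmatrix}u(\tau)=a\cos\tau\begin{pmatrix}1\\a^{-1}\tan\tau\end{pmatrix},
\qquad
\Bigl|\begin{pmatrix}a&0\\0&1\end{pmatrix}u(\tau)\Bigr|^2=a^2+(1-a^2)\sin^2\tau .
\end{equation}
The norm is smallest at $\tau=0$, and there the map on angles, $\tau\mapsto\arctan(a^{-1}\tan\tau)$, has derivative $1/a>1$. The greedy rule thus selects an expanding branch by itself.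

\section{A model with three planes}\label{sec:model}

Let $K=3$ and read indices modulo $3$. From $L_l$ one can move to $L_{l+1}$ or to $L_{l-1}$; call these moves $+$ and $-$. We use one matrix $M$ for all moves $+$, and symmetry then forces $M^T$ for all moves $-$. Let $\psi\in(0,\frac\pi2)$ be the angle with $\cos\psi=\frac45$ and $\sin\psi=\frac35$, so that $\tan\psi=\frac34$ and $\tan\frac\psi2=\frac{\sin\psi}{1+\cos\psi}=\frac13$. Put
\[
S=\begin{pmatrix}4/5&3/5\\3/5&-4/5\end{pmatrix},\qquad
N=\begin{pmatrix}1/4&0\\0&1\end{pmatrix},\qquad
M=SN=\begin{pmatrix}1/5&3/5\\3/20&-4/5\end{pmatrix}.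
\]
The matrix $S$ is symmetric and orthogonal, so $M^T=NS$, and the addition formulas give $Su(\theta)=u(\psi-\theta)$. Define $A_{l+1,l}=M$ and $A_{l-1,l}=M^T$. This is consistent, since $A_{l,l+1}=A_{(l+1)-1,\,l+1}=M^T=A_{l+1,l}^T$. Fix planes as in Lemma~\ref{lem:gram} for some $\varepsilon\ne0$, and let $J=[0,\psi]$.

\medskip
\noindent\emph{Which move is chosen.} By \eqref{eq:diag} with $a=\frac14$, for $\theta\in J$,
\[
|Mu(\theta)|^2=|Nu(\theta)|^2=\tfrac1{16}+\tfrac{15}{16}\sin^2\theta,\qquad
|M^Tu(\theta)|^2=|Nu(\psi-\theta)|^2=\tfrac1{16}+\tfrac{15}{16}\sin^2(\psi-\theta).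
\]
Both $\theta$ and $\psi-\theta$ lie in $[0,\frac\pi2)$, where $\sin^2$ increases. Hence
\begin{equation}\label{eq:modelC1}
|Mu(\theta)|<|M^Tu(\theta)|\ \text{ for }\theta\in[0,\tfrac\psi2),\qquad
|M^Tu(\theta)|<|Mu(\theta)|\ \text{ for }\theta\in(\tfrac\psi2,\psi].
\end{equation}
By \eqref{eq:dist}, at $\iota_lu(\theta)$ the distance to $L_{l+1}$ exceeds the distance to $L_{l-1}$ in the first case. It is then positive, so it also exceeds the distance $0$ to $L_l$, and the move is $+$. In the second case the same argument with $l+1$ and $l-1$ interchanged shows that the move is $-$.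

\medskip
\noindent\emph{Where the direction goes.} By \eqref{eq:diag}, $Nu(\tau)$ is a positive multiple of $u(\arctan(4\tan\tau))$ for $\tau\in J$. So, for $\theta\in J$, the vectors $Mu(\theta)=SNu(\theta)$ and $M^Tu(\theta)=Nu(\psi-\theta)$ are positive multiples of $u(F_+(\theta))$ and $u(F_-(\theta))$, where
\[
F_+(\theta)=\psi-\arctan(4\tan\theta),\qquad F_-(\theta)=\arctan\bigl(4\tan(\psi-\theta)\bigr).
\]
Let $m=\arctan\frac3{16}$, so that $4\tan m=\tan\psi$, and $m<\frac\psi2$ because $\frac3{16}<\frac13$. Put $J_+=[0,m]$ and $J_-=[\psi-m,\psi]$. On $J_+$ the function $F_+$ decreases continuously from $\psi$ to $0$, and on $J_-$ the function $F_-$ decreases continuously from $\psi$ to $0$. So each of $J_\pm$ lies in the region where the move $\pm$ is chosen, and it is mapped onto all of $J$ (Figure~\ref{fig:branches}). The inverse branches are the continuous maps $G_\pm:J\to J_\pm$,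
\begin{equation}\label{eq:modelG}
G_+(\varphi)=\arctan\bigl(\tfrac14\tan(\psi-\varphi)\bigr),\qquad
G_-(\varphi)=\psi-\arctan\bigl(\tfrac14\tan\varphi\bigr),
\end{equation}
and $Mu(G_+(\varphi))$ and $M^Tu(G_-(\varphi))$ are positive multiples of $u(\varphi)$ for every $\varphi\in J$.

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.13]
\draw (0,0) rectangle (36.87,36.87);
\draw[dotted] (0,0)--(36.87,36.87);
\draw[dashed] (18.43,0)--(18.43,36.87);
\draw[thick,domain=0:10.62,samples=40] plot (\x,{36.87-atan(4*tan(\x))});
\draw[thick,domain=26.25:36.87,samples=40] plot (\x,{atan(4*tan(36.87-\x))});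
\fill (7.885,7.885) circle (0.55);
\node[below] at (0,0) {$0$};
\node[below] at (10.62,0) {$m$};
\node[below] at (18.43,0) {$\psi/2$};
\node[below] at (26.25,0) {$\psi-m$};
\node[below] at (36.87,0) {$\psi$};
\node[left] at (0,36.87) {$\psi$};
\node[right] at (3.5,25) {$F_+$};
\node[left] at (31.5,16) {$F_-$};
\end{tikzpicture}
\caption{The action of the remotest projection on directions in the model with three planes. A point $\iota_lu(\theta)$ with $\theta\in[0,\psi]$ is projected onto $L_{l+1}$ if $\theta<\psi/2$ and onto $L_{l-1}$ if $\theta>\psi/2$; the new angle is $F_+(\theta)$ or $F_-(\theta)$. Each of the intervals $[0,m]$ and $[\psi-m,\psi]$ is mapped onto all of $[0,\psi]$. The dot marks the fixed point of $F_+$ in $[0,m]$.}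
\label{fig:branches}
\end{figure}

\begin{example}\label{ex:model}
Start from $x_0=\iota_1u(\theta_0)$ and follow the angles; Remark~\ref{rem:scaling} lets us ignore the scalar factors.

(i) For $\theta_0=0$ the angles are $0,\psi,0,\psi,\dots$, since $F_+(0)=\psi$ and $F_-(\psi)=0$. The moves are $+,-,+,-,\dots$, and $x_0$ realizes $2,1,2,1,\dots$.

(ii) For $\theta_0=m$ the angles are $m,0,\psi,0,\psi,\dots$. The moves are $+,+,-,+,-,\dots$, and $x_0$ realizes $2,3,2,3,\dots$.

(iii) If $\theta_0\in J$ is a fixed point of $G_+$, then $\theta_0\in J_+$ and $F_+(\theta_0)=\theta_0$, so all moves are $+$ and $x_0$ realizes $2,3,1,2,3,1,\dots$. With $t=\tan\theta_0$ the equation $G_+(\theta_0)=\theta_0$ reads $4t=\frac{3-4t}{4+3t}$, that is, $12t^2+20t-3=0$, and the root $t=(\sqrt{34}-5)/6$ lies in $[0,\frac34]$.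
\end{example}

To prescribe the first $N$ moves $\sigma_0,\dots,\sigma_{N-1}\in\{+,-\}$ it is awkward to go forward, since the orbit of a carelessly chosen angle leaves $J$. Going backward costs nothing: choose any $\theta_N\in J$ and put $\theta_n=G_{\sigma_n}(\theta_{n+1})$ for $n=N-1,\dots,0$. Each $\theta_n$ lies in $J_{\sigma_n}$, so the move at step $n$ is $\sigma_n$ and leads to the angle $\theta_{n+1}$. For infinitely many moves there is no last angle to start from, and compactness takes its place.

\section{All itineraries occur}\label{sec:itin}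

We return to general $K\ge3$ and matrices $A_{kl}$ with $A_{lk}=A_{kl}^T$, and we record the two properties found in the model. Let $J\subset\mathbb{R}$ be a compact interval and let $J_{kl}\subset J$ ($k\ne l$) be subsets such that, for all $k\ne l$:
\begin{itemize}
\item[(C1)] $|A_{kl}u(\theta)|<|A_{hl}u(\theta)|$ for every $\theta\in J_{kl}$ and every $h\notin\{k,l\}$;
\item[(C2)] there is a continuous map $G_{kl}:J\to J_{kl}$ such that $A_{kl}u(G_{kl}(\varphi))$ is a nonzero multiple of $u(\varphi)$ for every $\varphi\in J$.
\end{itemize}
Condition (C1) says that the directions $J_{kl}$ in $L_l$ lead to $L_k$, and (C2) says that every direction of $J$ in $L_k$ is reached from them. By \eqref{eq:modelC1}, \eqref{eq:modelG} and $m<\frac\psi2$, the model satisfies both with $J_{l\pm1,l}=J_\pm$ and $G_{l\pm1,l}=G_\pm$.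

\begin{proposition}\label{prop:itin}
Let $K\ge3$, assume \textup{(C1)} and \textup{(C2)}, and let $\varepsilon\ne0$ be such that $\Gamma=I+\varepsilon T$ is positive semidefinite of rank $d$. Then, for the planes $L_1,\dots,L_K\subset\mathbb{R}^d$ of Lemma~\ref{lem:gram}, every admissible sequence in $\{1,\dots,K\}$ is realized by a point of $\mathbb{R}^d$.
\end{proposition}

\begin{proof}
Let $(i(n))_{n\ge0}$ be admissible. We start on one of the planes, so we choose an index $i(-1)\ne i(0)$, and we put $G_n=G_{i(n),i(n-1)}$ for $n\ge0$.

\emph{Step 1: an infinite backward chain of angles.} The product $J^{\mathbb{N}}$ of copies of the compact interval $J$ is compact in the product topology (Tychonoff's theorem), and in a compact space a decreasing sequence of nonempty closed sets has a common point. For $N\ge1$ let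
\[
X_N=\bigl\{(\theta_n)_{n\ge0}\in J^{\mathbb{N}}:\ \theta_n=G_n(\theta_{n+1})\text{ for }0\le n<N\bigr\}.
\]
These sets decrease, and they are closed because the $G_n$ are continuous. Each is nonempty: choose $\theta_n\in J$ arbitrarily for $n\ge N$ and define $\theta_{N-1},\dots,\theta_0$ in turn, which is possible because $G_n$ is defined on all of $J$ and takes values in $J$. A point of $\bigcap_NX_N$ is a sequence with
\[
\theta_n=G_n(\theta_{n+1})\in J_{i(n),i(n-1)}\qquad(n\ge0).
\]

\emph{Step 2: the chain is an orbit.} Put $x_0=\iota_{i(-1)}u(\theta_0)$ and $x_{n+1}=P_{i(n)}x_n$. We prove by induction that $x_n=c_n\iota_{i(n-1)}u(\theta_n)$ with $c_n\ne0$, and that $i(n)$ is the unique remotest index at $x_n$. The first claim holds for $n=0$ with $c_0=1$. Suppose that it holds for $n$, and write $l=i(n-1)$ and $k=i(n)$, so $k\ne l$ and $\theta_n\in J_{kl}$. For $h\notin\{k,l\}$, formula \eqref{eq:dist}, condition (C1) and $c_n\varepsilon\ne0$ give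
\[
|x_n-P_kx_n|^2-|x_n-P_hx_n|^2=c_n^2\varepsilon^2\bigl(|A_{hl}u(\theta_n)|^2-|A_{kl}u(\theta_n)|^2\bigr)>0 .
\]
Such an $h$ exists because $K\ge3$, so the distance from $x_n$ to $L_k$ is positive, while the distance to $L_l$ is $0$. Thus $k$ is the unique remotest index at $x_n$. Since $\theta_n=G_{kl}(\theta_{n+1})$, formula \eqref{eq:proj} and (C2) give $x_{n+1}=c_n\varepsilon\,\iota_kA_{kl}u(\theta_n)=c_{n+1}\iota_ku(\theta_{n+1})$ with $c_{n+1}\ne0$.
\end{proof}

\begin{remark}
The hypotheses $K\ge3$ and $\varepsilon\ne0$ cannot be dropped. For $K=2$ condition (C1) is void, and $A_{12}=I$, $J_{12}=J_{21}=J$, $\varepsilon=1$ satisfy everything else, while \eqref{eq:proj} shows that $L_1=L_2$, so all distances tie. For $\varepsilon=0$ the planes are mutually orthogonal; the second projection gives $x_2=0$, and nothing is realized.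
\end{remark}

\section{$K$ planes in $\mathbb{R}^{2K}$}\label{sec:K}

With $\varepsilon$ small, the model already gives a universal triple in $\mathbb{R}^6$, by Proposition~\ref{prop:itin} and the last sentence of Lemma~\ref{lem:gram}. For general $K$ each plane needs $K-1$ exits. We fix angles $\theta_1^*,\dots,\theta_K^*$, the same in all planes, and make $u_k=u(\theta_k^*)$ the direction most contracted by $A_{kl}$, so that directions near $u_k$ lead to $L_k$. The transpose $A_{lk}$ must in the same way contract $u_l$ most, and this suggests taking $A_{kl}$ with $A_{kl}u_k=au_l$ for a small $a$ and isometric on the orthogonal directions. The number $a$ is then chosen so small that a short window around $\theta_k^*$ is stretched over an interval $J$ that contains all windows.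

\begin{proof}[Proof of Theorem~\ref{thm:A}]
Let
\[
\eta=\frac{\pi}{3K},\quad m=\frac\eta3,\quad\theta_k^*=k\eta\ \ (1\le k\le K),\quad J=[\eta-m,K\eta+m],\quad a=\frac{\tan m}{\sqrt3}.
\]
The length of $J$ is $(K-1)\eta+\frac23\eta<K\eta=\frac\pi3$, and $0<a<1$ because $0<m<\frac\pi3$. Let $u_k=u(\theta_k^*)$ and $w_k=u(\theta_k^*+\frac\pi2)$, an orthonormal basis of $\mathbb{R}^2$, and for $k\ne l$ put
\[
A_{kl}=a\,u_lu_k^T+w_lw_k^T,\qquad J_{kl}=[\theta_k^*-m,\theta_k^*+m]\subset J .
\]
Then $A_{kl}^T=a\,u_ku_l^T+w_kw_l^T=A_{lk}$. Since $u(\theta_k^*+s)=\cos s\,u_k+\sin s\,w_k$,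
\begin{equation}\label{eq:Akl}
A_{kl}u(\theta_k^*+s)=a\cos s\,u_l+\sin s\,w_l,\qquad
|A_{kl}u(\theta)|^2=a^2+(1-a^2)\sin^2(\theta-\theta_k^*).
\end{equation}

\emph{Condition} (C1). Let $\theta\in J_{kl}$ and $h\notin\{k,l\}$. Then $|\theta-\theta_k^*|\le m$, while $|\theta-\theta_h^*|\ge|\theta_k^*-\theta_h^*|-m\ge\eta-m=2m$, and $|\theta-\theta_h^*|<\frac\pi3$ because both points lie in $J$. Hence $\sin^2(\theta-\theta_k^*)<\sin^2(\theta-\theta_h^*)$. The second formula in \eqref{eq:Akl}, applied to $A_{kl}$ and to $A_{hl}$, gives (C1), since $1-a^2>0$.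

\emph{Condition} (C2). For $\varphi\in J$ we have $|\varphi-\theta_l^*|<\frac\pi3$. Put $G_{kl}(\varphi)=\theta_k^*+s$ with $s=\arctan(a\tan(\varphi-\theta_l^*))$. This map is continuous on $J$, and $|\tan s|\le a\sqrt3=\tan m$ gives $|s|\le m$, so $G_{kl}(\varphi)\in J_{kl}$. Using $\sin s=a\cos s\,\tan(\varphi-\theta_l^*)$ in the first formula of \eqref{eq:Akl}, we get
\[
A_{kl}u(G_{kl}(\varphi))=a\cos s\,\bigl(u_l+\tan(\varphi-\theta_l^*)\,w_l\bigr)=\frac{a\cos s}{\cos(\varphi-\theta_l^*)}\,u(\varphi),
\]
and the factor is positive.

\emph{Choice of $\varepsilon$.} By \eqref{eq:Akl}, $\|A_{kl}\|=1$. For $\xi=(\xi_1,\dots,\xi_K)\in(\mathbb{R}^2)^K$ the Cauchy--Schwarz inequality gives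
\[
|\langle T\xi,\xi\rangle|\le\sum_{k\ne l}|\xi_k||\xi_l|=\Bigl(\sum_k|\xi_k|\Bigr)^2-|\xi|^2\le(K-1)|\xi|^2 .
\]
With $\varepsilon=1/K$ we obtain $\langle\Gamma\xi,\xi\rangle\ge|\xi|^2/K$, so $\Gamma$ is positive definite. By Lemma~\ref{lem:gram} the planes lie in $\mathbb{R}^{2K}$ and have pairwise trivial intersections, and by Proposition~\ref{prop:itin} they realize every admissible sequence.
\end{proof}

\section{Three planes in $\mathbb{R}^4$}\label{sec:four}

The indices do not depend on $\varepsilon$, but the dimension $d=\operatorname{rank}(I+\varepsilon T)$ does. Let $\lambda>0$ be the largest eigenvalue of $T$ and $W$ its eigenspace. For $\varepsilon=-1/\lambda$ the eigenvalues $1-\mu/\lambda$ of $\Gamma$, with $\mu$ an eigenvalue of $T$, are nonnegative, and $\ker\Gamma=W$. For $K=3$ this gives $d=6-\dim W$, so dimension $4$ calls for a multiple largest eigenvalue. This is the purpose of the cyclic symmetry of the model: a symmetry of order $3$ forces even multiplicity on every eigenspace that contains no symmetric vector. The value of $\lambda$ will not be needed.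

\begin{proof}[Proof of Theorem~\ref{thm:B}\textup{(a)}]
Take the matrices of Section~\ref{sec:model}, which satisfy (C1) and (C2). For $\xi=(\xi_1,\xi_2,\xi_3)\in(\mathbb{R}^2)^3$ we have $(T\xi)_k=M\xi_{k-1}+M^T\xi_{k+1}$.

\emph{The symmetry.} Let $C$ be the cyclic shift $(C\xi)_k=\xi_{k-1}$. Then $(TC\xi)_k=M\xi_{k-2}+M^T\xi_k=(T\xi)_{k-1}=(CT\xi)_k$, so $TC=CT$, and $C$ maps $W$ into $W$. The fixed space of $C$ is $F=\{(v,v,v):v\in\mathbb{R}^2\}$.

\emph{The largest eigenvalue is not attained on $F$.} We have $T(v,v,v)=(w,w,w)$ with $w=(M+M^T)v$, and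
\[
M+M^T=\begin{pmatrix}2/5&3/4\\3/4&-8/5\end{pmatrix}=-\frac35I+\begin{pmatrix}1&3/4\\3/4&-1\end{pmatrix}.
\]
The last matrix has trace $0$ and determinant $-\frac{25}{16}$, so its eigenvalues are $\pm\frac54$, and the largest eigenvalue of $T$ on $F$ is $-\frac35+\frac54=\frac{13}{20}$. On the other hand, $\lambda=\max_{\xi\ne0}\langle T\xi,\xi\rangle/|\xi|^2$, since $T$ is symmetric, and $\langle T\xi,\xi\rangle=2\sum_k\langle M\xi_k,\xi_{k+1}\rangle$. For $\xi=(e_2,-e_2,0)$ only the term $k=1$ survives, and
\[
\langle T\xi,\xi\rangle=-2\langle Me_2,e_2\rangle=\tfrac85=\tfrac45|\xi|^2 .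
\]
Hence $\lambda\ge\frac45>\frac{13}{20}$, and $W\cap F=\{0\}$.

\emph{The multiplicity is even.} A linear map of a real vector space of odd dimension has a real eigenvalue, because its characteristic polynomial has odd degree. A real eigenvalue $\mu$ of $C$ on $W$ would satisfy $\mu^3=1$, as $C^3=I$, so $\mu=1$, and its eigenvector would be a nonzero element of $W\cap F$. So $\dim W$ is even, and $\dim W\ge2$ since $W\ne\{0\}$. With $\varepsilon=-1/\lambda$ the matrix $\Gamma$ is positive semidefinite of rank $d\le4$. Proposition~\ref{prop:itin} gives three planes in $\mathbb{R}^d\subset\mathbb{R}^4$ that realize all admissible sequences.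

\emph{Trivial intersection.} Now $\Gamma$ is singular, so Lemma~\ref{lem:gram} says nothing about intersections, and we argue directly. Projections do not increase norms and $|Me_2|=|Ne_2|=1$, so \eqref{eq:proj} gives $|\varepsilon|=|P_2\iota_1e_2|\le1$. Let $x=\iota_1v\in L_1\cap L_2\cap L_3$. Since $P_2x=P_3x=x$, $A_{21}=M$ and $A_{31}=M^T$,
\[
|v|=|\varepsilon|\,|Mv|\le|Nv|,\qquad |Sv|=|v|=|\varepsilon|\,|M^Tv|\le|NSv| .
\]
For $y=(y_1,y_2)^T$ the inequality $|y|\le|Ny|$ reads $y_1^2\le y_1^2/16$ and forces $y_1=0$. So $v$ and $Sv$ are multiples of $e_2$. As $S^2=I$, the vector $v$ is then a multiple both of $e_2$ and of $Se_2=(\frac35,-\frac45)^T$, and therefore $v=0$.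
\end{proof}

\section{No universal triple in dimension three}\label{sec:three}

In $\mathbb{R}^3$ the subspaces of a universal triple have to be planes, and the planes $L_2$ and $L_3$ meet in a line on which $P_2$ and $P_3$ act as the identity. An orbit that alternates between $L_2$ and $L_3$ forever can have no component along this line. That condition uses up the one free angle in $L_1$, and no freedom is left to decide whether the alternation begins with $2$ or with $3$.

\begin{proof}[Proof of Theorem~\ref{thm:B}\textup{(b)}]
Suppose that $L_1,L_2,L_3$ is a universal triple in $X$ with $\dim X\le3$.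

\emph{Step 1: three distinct planes in a space of dimension $3$.} Fix $k$, and let $l,h$ be the other two indices. Some admissible sequence begins with $k,l$ and another with $k,h$; in their realizations $x_1$ is a nonzero point of $L_k$, with unique remotest index $l$ in one case and $h$ in the other. So $L_k\ne\{0\}$, and $L_k$ is not a line by Remark~\ref{rem:scaling}. Also $L_k\ne X$, since otherwise the distance to $L_k$ is always $0$ and $k$ is never the unique remotest index. Hence $2\le\dim L_k<\dim X\le3$, so $\dim L_k=2$ and $\dim X=3$. If $L_k=L_l$, the distances to these two planes always tie, and again $k$ is never the unique remotest index; so the planes are distinct.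

Let $n_k$ be a unit normal of $L_k$, so that $P_kx=x-\langle x,n_k\rangle n_k$ and the distance from $x$ to $L_k$ is $|\langle x,n_k\rangle|$. Put $g=\langle n_2,n_3\rangle$; then $|g|<1$ because $L_2\ne L_3$. Let $q$ be a unit vector spanning the line $L_2\cap L_3$.

\emph{Step 2: in a realization of $1,2,3,2,3,\dots$ or of $1,3,2,3,2,\dots$, the point $x_1$ lies in $L_1\cap q^\perp$.} For $n\ge1$ we have $i(n)\in\{2,3\}$, so $\langle x_{n+1},q\rangle=\langle x_n,P_{i(n)}q\rangle=\langle x_n,q\rangle$. Thus $\beta=\langle x_n,q\rangle$ does not depend on $n\ge1$, and we must show that $\beta=0$. Let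
\[
p_2=P_2n_3=n_3-gn_2,\qquad p_3=P_3n_2=n_2-gn_3 .
\]
For $j=2,3$, the vector $p_j$ lies in $L_j$, is orthogonal to $q$, and has $|p_j|^2=1-g^2>0$, so $p_j,q$ is an orthogonal basis of $L_j$. Since $P_jn_j=0$, we get $P_3p_2=-gP_3n_2=-gp_3$ and $P_2p_3=-gP_2n_3=-gp_2$. Write $x_2=\alpha p_{i(1)}+\beta q$. As the indices $i(1),i(2),\dots$ alternate between $2$ and $3$, induction gives
\[
x_n=\alpha(-g)^{n-2}p_{i(n-1)}+\beta q\qquad(n\ge2).
\]
So $x_n\to\beta q$ and $|x_n-x_{n+1}|\to0$. Now $|x_n-x_{n+1}|$ is the largest of the three distances from $x_n$, so $|\langle x_n,n_1\rangle|\le|x_n-x_{n+1}|\to0$, and $\langle\beta q,n_1\rangle=0$ in the limit. Thus $\beta q\in L_1\cap L_2\cap L_3=\{0\}$ and $\beta=0$. This is the only use of the trivial intersection.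

\emph{Step 3: $L_1\cap q^\perp$ is a line.} Two planes through the origin in $X$ meet in a line unless they coincide. Suppose that $L_1=q^\perp$. Then $n_2\in L_1$, since $n_2\perp q$, and so $P_2x=x-\langle x,n_2\rangle n_2\in L_1$ for $x\in L_1$. In a realization of $1,2,1,2,\dots$ we would have $x_1\in L_1$ and $x_2=P_2x_1\in L_1$, so the distance from $x_2$ to $L_1$ would be $0$ and $1$ could not be the unique remotest index at $x_2$. This contradicts universality.

\emph{Conclusion.} By Steps 2 and 3, the realizations of $1,2,3,2,3,\dots$ and $1,3,2,3,2,\dots$ have their points $x_1$ on the same line $L_1\cap q^\perp$. Both points are nonzero, and their unique remotest indices are $2$ and $3$. This contradicts Remark~\ref{rem:scaling}.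
\end{proof}

\begin{remark}
The conflict can be written out. With $g_{kl}=\langle n_k,n_l\rangle$, the line $L_1\cap q^\perp$ is spanned by $v=g_{13}n_2-g_{12}n_3$, and the distances from $v$ to $L_2$ and $L_3$ are $|g_{13}-g_{12}g_{23}|$ and $|g_{12}-g_{13}g_{23}|$. The sequence $1,2,3,2,3,\dots$ needs the first number to be larger, and the sequence $1,3,2,3,2,\dots$ needs the second.
\end{remark}

\begin{thebibliography}{1}

\bibitem{BK}
Petr A. Borodin and Eva Kopeck\'a,
\emph{Alternating projections, remotest projections, and greedy approximation},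
arXiv:1911.06176 (2019).

\end{thebibliography}
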